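\title{Cubic hypersurfaces with special prolongations: secants of Severi varieties and other examples}

\begin{abstract}
Let $Y\subset\mathbb{P}W$ be an irreducible complex cubic hypersurface with nonzero Hessian. The prolongation of the Lie algebra of infinitesimal automorphisms of its affine cone contains distinguished subspaces $\Xi^a_Y$, $a\in\mathbb{C}$, and $\Xi^{1/2}_Y\neq0$ when $Y$ is the secant variety of a Severi variety. Hwang asked whether, conversely, $\Xi^a_Y\neq0$ for some $a$, or $\Xi^{1/2}_Y\neq0$, forces $Y$ to be such a secant variety. We show that the answer to both questions is no, with counterexamples for every $\dim W\ge5$, and that $5$ is the smallest possible dimension. We also show that $\Xi^a_Y=0$ for $a\neq\frac12$, characterize the secants of Severi varieties by a nondegeneracy condition on one element of $\Xi^{1/2}_Y$, and classify the cubics that carry an element of the opposite, most degenerate type.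
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Cubic forms and their prolongations}
We work over $\mathbb{C}$. Let $W$ be a finite-dimensional vector space, $f\neq0$ a symmetric trilinear form on $W$, $F(x)=f(x,x,x)$ the associated cubic form and $Y=\{F=0\}\subset\mathbb{P}W$. We call $Y$ \emph{irreducible} if the polynomial $F$ is irreducible. Cubic forms in one or two variables split into linear factors, so $\dim W\ge3$ for irreducible $Y$. For $u,v\in W$ let $f_{uv}=f_{u,v}\in W^*$ be the functional $w\mapsto f(u,v,w)$, and let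
\[
L_x\colon W\to W^*,\qquad L_xw=f_{xw}.
\]
Then $dF_x=3f_{xx}$, and $6L_x$ is the Hessian matrix of $F$ at $x$. We say that $Y$ has \emph{nonzero Hessian} if $L_x$ is invertible for some $x$.

Let $\mathfrak{aut}(\widehat Y)$ be the Lie algebra of those $g\in\operatorname{End}(W)$ for which there is a scalar $\lambda_g$, the \emph{weight} of $g$, with
\[
f(gu,v,w)+f(u,gv,w)+f(u,v,gw)=\lambda_g f(u,v,w)\qquad\text{for all }u,v,w\in W.
\]
Both sides are symmetric in $u,v,w$, so this is equivalent to $dF_x(gx)=\lambda_gF(x)$ for all $x$; the identity map has weight $3$. For irreducible $Y$ this algebra is $\mathbb{C}\,\mathrm{Id}_W+\mathfrak{aut}(Y)$, where $\mathfrak{aut}(Y)\subset\mathfrak{sl}(W)$ is the Lie algebra of infinitesimal linear automorphisms of $Y$.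

For $A\in\operatorname{Hom}(S^2W,W)$ write $A_{uv}=A_{vu}$ for its values and $A_w$ for the endomorphism $u\mapsto A_{wu}$. The \emph{prolongation} $\mathfrak{aut}(\widehat Y)^{(1)}$ is the space of all $A$ such that $A_w\in\mathfrak{aut}(\widehat Y)$ for every $w$. The weight of $A_w$ depends linearly on $w$ and defines $\chi^A\in W^*$:
\begin{equation}\label{eq:weight}
dF_x(A_wx)=\chi^A(w)F(x)\qquad\text{for all }x,w\in W.
\end{equation}
Thus an element of the prolongation is a commutative product on $W$ all of whose multiplication operators preserve the cone over $Y$. Such a product requires many symmetries: if $\mathfrak{aut}(\widehat Y)=\mathbb{C}\,\mathrm{Id}_W$ and $\dim W\ge2$, then $A_{uv}=\mu(u)v=\mu(v)u$ for a linear form $\mu$, which forces $\mu=0$.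

There are two evident ways to write down symmetric bilinear maps $W\times W\to W$: from a linear form $\chi$ one gets $\chi(u)v+\chi(v)u$, and from $f$ and a linear map $h\colon W^*\to W$ one gets $h(f_{uv})$. For $a\in\mathbb{C}$, let $\Xi^a_Y\subset\mathfrak{aut}(\widehat Y)^{(1)}$ be the subspace of those $A$ for which there is $h^A\in\operatorname{Hom}(W^*,W)$ with
\begin{equation}\label{eq:xi}
A_{uv}=a\chi^A(u)v+a\chi^A(v)u+h^A(f_{uv})\qquad\text{for all }u,v\in W.
\end{equation}
By polarization it suffices to check \eqref{eq:xi} for $u=v$.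

\begin{example}\label{ex:degenerate}
Two degenerate cases show why one assumes irreducibility and nonzero Hessian. For $W=\mathbb{C}$ and $F=x^3$ the Hessian is nonzero, the product $A_{uv}=uv$ has $\chi^A(w)=3w$, and \eqref{eq:xi} holds for any $a$ with $h^A$ the scalar $1-6a$. If $Y$ is a cone, that is $f(k,\cdot,\cdot)=0$ for some $k\neq0$, choose $w_0$ with $L_{w_0}\neq0$ and put $A_{uv}=f(u,v,w_0)k$; then $\chi^A=0$ and \eqref{eq:xi} holds for any $a$ with $h^A(p)=p(w_0)k$. In both cases $\Xi^a_Y\neq0$ for all $a$.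
\end{example}

\subsection*{The question}
A \emph{Severi variety} is one of the four smooth projective varieties classified by Zak: the Veronese surface $v_2(\mathbb{P}^2)\subset\mathbb{P}^5$, the Segre variety $\mathbb{P}^2\times\mathbb{P}^2\subset\mathbb{P}^8$, the Grassmannian $G(2,6)\subset\mathbb{P}^{14}$ in its Pl\"ucker embedding, and the $E_6$-variety in $\mathbb{P}^{26}$. The secant variety of each is a cubic hypersurface with nonzero Hessian. A cubic projectively equivalent to one of these four is called a \emph{Severi cubic} below. We use three known facts.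
\begin{itemize}
\item[(S1)] For a Severi cubic $Y$ one has $\mathfrak{aut}(\widehat Y)^{(1)}=\Xi^{1/2}_Y\cong W^*\neq0$.
\item[(S2)] The singular locus of the secant variety of a Severi variety $S$ is $S$ itself; in particular it is irreducible \cite{Zak}.
\item[(S3)] The four Severi cubics are defined by the determinant of a symmetric $3\times3$ matrix, the determinant of a general $3\times3$ matrix, the Pfaffian of a skew $6\times6$ matrix, and the $E_6$-cubic (\cite{Zak}; see also Lazarsfeld--Van de Ven).
\end{itemize}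
The following converses to (S1) are asked in \cite{Hwang}. Let $Y$ be an irreducible cubic hypersurface with nonzero Hessian.
\begin{itemize}
\item[(Q1)] If $\Xi^a_Y\neq0$ for some $a\in\mathbb{C}$, is $Y$ a Severi cubic?
\item[(Q2)] If $\Xi^{1/2}_Y\neq0$, is $Y$ a Severi cubic?
\end{itemize}
There is a good reason to expect a positive answer. Identity \eqref{eq:weight} says that $F$ behaves like a norm for the product $A$, and we shall see that a product in $\Xi^{1/2}_Y$ with invertible $h^A$ has a unit and makes $W$ a simple Jordan algebra with norm $F$, which leaves exactly the four cubics of (S3). The gap in this reasoning is that a nonzero $A$ may be very degenerate.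

\subsection*{Results}
The answer to both questions is no.

\begin{theorem}\label{thm:counter}
For $m\ge3$ let $U=\mathbb{C}^m$ carry a nondegenerate symmetric form $\langle\,,\rangle$, let $0\neq e\in U$ be isotropic, let $W=\mathbb{C}\oplus\mathbb{C}\oplus U$ and
\[
F(t,z,u)=t\langle u,u\rangle+2z^2\langle e,u\rangle .
\]
Then $Y=\{F=0\}\subset\mathbb{P}^{m+1}$ is irreducible with nonzero Hessian, $\Xi^{1/2}_Y\neq0$, and $Y$ is not a Severi cubic.
\end{theorem}

For $m=3$ this is the threefold $t(2u_1u_2+u_3^2)+2u_1z^2=0$ in $\mathbb{P}^4$. The remaining theorems describe how far the expected answer is from being true. First, (Q1) and (Q2) are the same question, and it reduces to one quadratic equation for the gradient of $F$. A map $h\colon W^*\to W$ is \emph{symmetric} if $p(hp')=p'(hp)$ for all $p,p'\in W^*$.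

\begin{theorem}\label{thm:half}
Let $Y$ be irreducible with nonzero Hessian. If $a\neq\frac12$, then $\Xi^a_Y=0$. The map $A\mapsto\chi^A$ is injective on $\Xi^{1/2}_Y$, and $A\mapsto(h^A,\chi^A)$ identifies $\Xi^{1/2}_Y$ with the space of pairs $(h,\chi)$, $h\colon W^*\to W$ symmetric and $\chi\in W^*$, such that
\begin{equation}\label{eq:main}
f_{xx}(hf_{xx})=-\tfrac23\,\chi(x)F(x)\qquad\text{for all }x\in W.
\end{equation}
\end{theorem}

An element $A\in\Xi^{1/2}_Y$ has two basic invariants, the vector $h^A\chi^A\in W$ and the number $\chi^A(h^A\chi^A)$. The Severi cubics are those for which the number can be nonzero.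

\begin{theorem}\label{thm:severi}
For $Y$ irreducible with nonzero Hessian the following are equivalent:
\begin{itemize}
\item[(a)] $Y$ is a Severi cubic;
\item[(b)] $\dim\Xi^{1/2}_Y=\dim W$;
\item[(c)] some $A\in\Xi^{1/2}_Y$ has $h^A$ invertible;
\item[(d)] some $A\in\Xi^{1/2}_Y$ has $\chi^A(h^A\chi^A)\neq0$.
\end{itemize}
\end{theorem}

At the other extreme the vector vanishes.

\begin{theorem}\label{thm:zero}
The irreducible $Y$ with nonzero Hessian admitting $0\neq A\in\Xi^{1/2}_Y$ with $h^A\chi^A=0$ are exactly those given, in suitable coordinates on $W=\mathbb{C}\oplus Z\oplus U$, by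
\[
F(t,\zeta,u)=t\langle u,u\rangle+2\langle\ell(\zeta),u\rangle .
\]
Here $\langle\,,\rangle$ is a nondegenerate symmetric form on $U$, $\dim U\ge3$, $Z\neq0$, and $\ell\colon Z\to U$ is a quadratic map such that $\langle\ell,\ell\rangle\equiv0$ and $\langle\ell(\cdot),u_0\rangle$ is a nondegenerate quadratic form on $Z$ for some $u_0\in U$.
\end{theorem}

We do not classify the $Y$ all of whose nonzero $A\in\Xi^{1/2}_Y$ are of the intermediate type $h^A\chi^A\neq0=\chi^A(h^A\chi^A)$. In low dimension this type can be excluded by hand, which shows that the dimensions $\dim W\ge5$ in Theorem~\ref{thm:counter} are the best possible.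

\begin{theorem}\label{thm:dim}
If $Y$ is irreducible with nonzero Hessian and $\Xi^a_Y\neq0$ for some $a$, then $\dim W\ge5$.
\end{theorem}

Section~\ref{sec:det} finds the threefold as a hyperplane section of the symmetric determinant, and Section~\ref{sec:family} proves Theorem~\ref{thm:counter} by direct computation. Sections~\ref{sec:half} and~\ref{sec:expansion} pass to the variable $p=f_{xx}$, prove Theorem~\ref{thm:half} and extract from \eqref{eq:main} two algebraic identities, on which the proofs of the other three theorems in Sections~\ref{sec:jordan}--\ref{sec:dim} rest.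

\section{The symmetric determinant and a hyperplane section}\label{sec:det}

Let $W$ be the space of symmetric $3\times3$ matrices $x=(x_{ij})$ and
\[
F=\det x=x_{11}(x_{22}x_{33}-x_{23}^2)-x_{12}^2x_{33}-x_{13}^2x_{22}+2x_{12}x_{13}x_{23}.
\]
Fix a symmetric matrix $\omega$ and put $A_{xy}=\frac12(x\omega y+y\omega x)$. Since $dF_x(v)=\det x\cdot\operatorname{tr}(x^{-1}v)$ for invertible $x$,
\[
dF_x(A_yx)=\tfrac12\det x\cdot\operatorname{tr}(\omega y+x^{-1}y\omega x)=\operatorname{tr}(\omega y)F(x),
\]
so $A$ lies in the prolongation, with $\chi^A(y)=\operatorname{tr}(\omega y)$. If $\omega$ is invertible, then $\omega^{-1}$ is a unit for the product $A$. This is the situation of Theorem~\ref{thm:severi}.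

Now let $\omega$ be the rank one matrix with a single entry $1$ in position $(1,1)$. Then $\chi^A(x)=x_{11}$ and $A_{xx}$ has entries $x_{1i}x_{1j}$. The matrix $A_{xx}-\chi^A(x)x$ has entries $x_{1i}x_{1j}-x_{11}x_{ij}$; its first row and column vanish, and its entries in positions $(2,2)$, $(2,3)$, $(3,3)$ are
\[
x_{12}^2-x_{11}x_{22}=-\frac{\partial F}{\partial x_{33}},\qquad x_{12}x_{13}-x_{11}x_{23}=\frac12\frac{\partial F}{\partial x_{23}},\qquad x_{13}^2-x_{11}x_{33}=-\frac{\partial F}{\partial x_{22}}.
\]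
These are linear in $dF_x=3f_{xx}$, so \eqref{eq:xi} holds with $a=\frac12$. The map $h^A$ sees only the derivatives of $F$ along the lower right $2\times2$ block and takes values in that block.

An element this degenerate survives restriction to a hyperplane. Let $W'=\{x_{13}=0\}$. The $(1,3)$ entry of $A_{xx}$ is $x_{11}x_{13}$, so $A$ maps $S^2W'$ to $W'$ and \eqref{eq:weight} restricts to $F'=F|_{W'}$. The three derivatives above are taken in directions contained in $W'$, so at points of $W'$ they are derivatives of $F'$, and \eqref{eq:xi} restricts as well. Hence $A|_{W'}$ is a nonzero element of $\Xi^{1/2}$ for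
\[
F'=x_{11}(x_{22}x_{33}-x_{23}^2)-x_{12}^2x_{33}.
\]
The substitution $x_{11}=t$, $x_{12}=iz$, $x_{22}=u_2$, $x_{23}=iu_3$, $x_{33}=2u_1$ turns $F'$ into $t(2u_1u_2+u_3^2)+2u_1z^2$, the threefold of the introduction. It lives in $\mathbb{P}^4$, where there is no Severi cubic.

What made this work is the shape of $F$. Let $U$ be the lower right block with $\langle u,u\rangle=x_{22}x_{33}-x_{23}^2$, and let $\ell(x_{12},x_{13})\in U$ have entries $-x_{12}^2$, $-x_{12}x_{13}$, $-x_{13}^2$ in positions $(2,2)$, $(2,3)$, $(3,3)$. Then $F=x_{11}\langle u,u\rangle+2\langle\ell,u\rangle$ and $\langle\ell,\ell\rangle\equiv0$. So the symmetric determinant and its section $F'$ both have the form in Theorem~\ref{thm:zero}; in particular the family in that theorem contains a Severi cubic as well as other cubics.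

\section{A family of cubics and the counterexamples}\label{sec:family}

A quadratic map $\ell\colon Z\to U$ is the diagonal $\ell(\zeta)=\ell(\zeta,\zeta)$ of a symmetric bilinear map, denoted by the same letter.

\begin{proposition}\label{prop:family}
Let $U\neq0$ carry a nondegenerate symmetric form $\langle\,,\rangle$, let $\ell\colon Z\to U$ be a quadratic map with $\langle\ell,\ell\rangle\equiv0$, and let $F(t,\zeta,u)=t\langle u,u\rangle+2\langle\ell(\zeta),u\rangle$ on $W=\mathbb{C}\oplus Z\oplus U$.
\begin{itemize}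
\item[(i)] The symmetric bilinear map $A$ with $A_{xx}=(t^2,t\zeta,-\ell(\zeta))$ for $x=(t,\zeta,u)$ is a nonzero element of $\Xi^{1/2}_Y$, with $\chi^A=t$ and $h^A(p)=-\frac32(0,0,p^\sharp)$, where $p^\sharp\in U$ is defined by $\langle p^\sharp,\cdot\rangle=p|_U$. In particular $h^A\chi^A=0$.
\item[(ii)] $F$ is irreducible if and only if $\dim U\ge3$ and $\ell\neq0$.
\item[(iii)] $F$ has nonzero Hessian if and only if $\langle\ell(\cdot),u_0\rangle$ is a nondegenerate quadratic form on $Z$ for some $u_0\in U$.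
\end{itemize}
\end{proposition}

\begin{proof}
The condition $\langle\ell,\ell\rangle\equiv0$ is what makes $tF$ a full square:
\begin{equation}\label{eq:square}
tF=\langle tu+\ell(\zeta),\,tu+\ell(\zeta)\rangle .
\end{equation}

(i) We have $dF_x(\sigma,\xi,\upsilon)=\sigma\langle u,u\rangle+4\langle\ell(\zeta,\xi),u\rangle+2\langle tu+\ell(\zeta),\upsilon\rangle$. For $w=(t',\zeta',u')$, polarization gives $A_wx=\bigl(tt',\frac12(t\zeta'+t'\zeta),-\ell(\zeta,\zeta')\bigr)$, so
\begin{align*}
dF_x(A_wx)&=tt'\langle u,u\rangle+2t\langle\ell(\zeta,\zeta'),u\rangle+2t'\langle\ell(\zeta),u\rangle-2\langle tu+\ell(\zeta),\ell(\zeta,\zeta')\rangle\\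
&=t'F(x)-2\langle\ell(\zeta),\ell(\zeta,\zeta')\rangle .
\end{align*}
The last term vanishes, because $4\langle\ell(\zeta),\ell(\zeta,\zeta')\rangle$ is the derivative of $\langle\ell,\ell\rangle\equiv0$ at $\zeta$ in the direction $\zeta'$. So $A$ is in the prolongation and $\chi^A=t$. Since $f_{xx}|_U=\frac23\langle tu+\ell(\zeta),\cdot\rangle$, the map $h^A$ of the statement gives $h^A(f_{xx})=(0,0,-tu-\ell(\zeta))$, and $A_{xx}=tx+h^A(f_{xx})$. Finally $h^A\chi^A=0$ because $t$ vanishes on $U$.

(ii) Let $F_1=F|_{t=1}$. By \eqref{eq:square}, $F_1=\langle v,v\rangle$ with $v=u+\ell(\zeta)$, and $(\zeta,u)\mapsto(\zeta,v)$ is a polynomial automorphism of $Z\oplus U$. A quadratic form of rank at least $3$ is irreducible and one of rank $1$ or $2$ is a product of two linear forms, so $F_1$ is irreducible if $\dim U\ge3$ and is a product of two nonconstant polynomials otherwise. Also $t\mid F$ if and only if $F|_{t=0}=2\langle\ell,u\rangle$ vanishes, that is, $\ell=0$; then $F$ is reducible. Let $\ell\neq0$. Then $F$ is the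 homogenization of the degree $3$ polynomial $F_1$, and a factorization of $F_1$ homogenizes to one of $F$. Conversely, in a factorization of $F$ into homogeneous forms of positive degree no factor is a multiple of a power of $t$, so no factor becomes constant at $t=1$, and $F_1$ is reducible.

(iii) We first move a general point to $\zeta=0$. For $\zeta_0\in Z$ the linear automorphism
\[
(t,\zeta,u)\mapsto\bigl(t,\ \zeta+t\zeta_0,\ u-2\ell(\zeta_0,\zeta)-t\ell(\zeta_0)\bigr)
\]
fixes $t$, and it fixes $tu+\ell(\zeta)$ because $\ell(\zeta+t\zeta_0)=\ell(\zeta)+2t\ell(\zeta_0,\zeta)+t^2\ell(\zeta_0)$. By \eqref{eq:square} it fixes $F$. With $\zeta_0=-\zeta/t$ it moves a point with $t\neq0$ to a point with $\zeta=0$. Invertibility of $L_x$ is a Zariski open condition, invariant under scaling of $x$ and under automorphisms of $F$, so the Hessian is nonzero if and only if $L_{x_0}$ is invertible for some $x_0=(1,0,u_0)$. For $v=(\sigma,\xi,\upsilon)$ the quadratic form $3f(x_0,v,v)$ is the coefficient of $\epsilon^2$ in $F(x_0+\epsilon v)$: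
\[
\langle\upsilon,\upsilon\rangle+2\sigma\langle u_0,\upsilon\rangle+2\langle\ell(\xi),u_0\rangle=\langle\upsilon+\sigma u_0,\upsilon+\sigma u_0\rangle-\sigma^2\langle u_0,u_0\rangle+2\langle\ell(\xi),u_0\rangle .
\]
It is nondegenerate if and only if $\langle u_0,u_0\rangle\neq0$ and $\langle\ell(\cdot),u_0\rangle$ is nondegenerate. Both conditions are Zariski open in $u_0$ and the first defines a nonempty set, so they can be met together as soon as the second can be met.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]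
Apply Proposition~\ref{prop:family} with $Z=\mathbb{C}$ and $\ell(z)=z^2e$. Then $\langle\ell,\ell\rangle\equiv0$ because $e$ is isotropic, $\ell\neq0$, $\dim U\ge3$, and $z^2\langle e,u_0\rangle$ is nondegenerate when $\langle e,u_0\rangle\neq0$. So $Y$ is irreducible with nonzero Hessian and $\Xi^{1/2}_Y\neq0$.

If $m+2\notin\{6,9,15,27\}$, the dimension shows that $Y$ is not a Severi cubic. An argument for all $m$ comes from the singular locus, where $dF=0$:
\[
\operatorname{Sing}(Y)=\{\langle u,u\rangle=0,\ z\langle e,u\rangle=0,\ tu+z^2e=0\}.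
\]
For $t\neq0$ the last equation gives $u=-z^2e/t$, and the other two follow from $\langle e,e\rangle=0$; these points form a dense subset of the conic $C=\{[t^2:tz:-z^2e]\}$. For $t=0$ the last equation gives $z=0$, and what remains is the quadric $Q=\{t=z=0,\ \langle u,u\rangle=0\}$ of dimension $m-2\ge1$. The closed sets $C$ and $Q$ are infinite and meet only in $[0:0:e]$, so $\operatorname{Sing}(Y)=C\cup Q$ is reducible. By (S2), $Y$ is not a Severi cubic.
\end{proof}

Since $\Xi^{1/2}_Y\neq0$ is the hypothesis of (Q2) and a case of the hypothesis of (Q1), both questions have a negative answer.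

\section{Reduction to $a=\frac12$}\label{sec:half}

From now on $Y$ is irreducible with nonzero Hessian.

\subsection*{The polar map and its local inverse}
The set $W^\circ=\{x:L_x\text{ invertible}\}$ is the complement of the zero set of a nonzero polynomial, hence open and dense. The \emph{polar map} $\varphi\colon W\to W^*$, $\varphi(x)=f_{xx}$, has differential $d\varphi_x=2L_x$ and is locally biholomorphic on $W^\circ$. Its image therefore contains an open set, so the $f_{xx}$ span $W^*$. In particular $h^A$ is uniquely determined by $A\in\Xi^a_Y$ and depends linearly on it.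

The conditions defining $\Xi^a_Y$ will turn out to compute $h(f_{xx})$, which is a linear function of $p=f_{xx}$ but not of $x$. It is therefore useful to take $p$ as the variable. Fix a ball $\Omega\subset W^*$ and a holomorphic inverse branch $\psi\colon\Omega\to W^\circ$ of $\varphi$, and write $x=\psi(p)$. For a holomorphic function $\Phi$ on $\Omega$ let $\partial_\pi\Phi$ be the derivative in the direction $\pi\in W^*$, and let $\nabla\Phi(p)\in W$ be the vector with $\pi(\nabla\Phi)=\partial_\pi\Phi$.

\begin{lemma}\label{lem:potential}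
Let $G(p)=\frac23F(\psi(p))$ and $\chi\in W^*$. Then $\nabla G=x$ and $\nabla\partial_\chi G=\frac12L_x^{-1}\chi$ on $\Omega$.
\end{lemma}

\begin{proof}
We have $d\psi_p=\frac12L_x^{-1}$. For $v=L_x^{-1}\pi$ this gives $\partial_\pi G=\frac23\cdot3f_{xx}(\frac12v)=f(x,v,x)=\pi(x)$. Hence $\partial_\chi G=\chi(x)$ and $\partial_\pi\partial_\chi G=\frac12\chi(L_x^{-1}\pi)=\frac12\pi(L_x^{-1}\chi)$, since $L_x$ is symmetric.
\end{proof}

\subsection*{Proof of Theorem~\ref{thm:half}}
Let $A$ have the form \eqref{eq:xi} with some $h$ and $\chi$ in place of $h^A$ and $\chi^A$. Put $B(p,p')=p(hp')$ and let $h^T$ be the transpose, $p'(h^Tp)=p(hp')$. Substituting $A_wx=a\chi(w)x+a\chi(x)w+hf_{wx}$, we see that $3f_{xx}(A_wx)=\chi(w)F(x)$ is equivalent to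
\begin{equation}\label{eq:one}
B(f_{xx},f_{xw})=(\tfrac13-a)\chi(w)F(x)-a\chi(x)f_{xx}(w).
\end{equation}

Let $A\in\Xi^a_Y$, $h=h^A$, $\chi=\chi^A$, so that \eqref{eq:one} holds. Its left side is $f_{xw}(h^Tf_{xx})=(L_xh^Tf_{xx})(w)$, so \eqref{eq:one} determines $h^Tf_{xx}$. To determine $hf_{xx}$ as well, set $w=x$,
\begin{equation}\label{eq:diag}
B(f_{xx},f_{xx})=(\tfrac13-2a)\chi(x)F(x),
\end{equation}
and differentiate in the direction $w$. The left side gives $2B(f_{xw},f_{xx})+2B(f_{xx},f_{xw})=2\bigl(L_x(h+h^T)f_{xx}\bigr)(w)$, so $L_x(h+h^T)f_{xx}=(\frac16-a)\bigl(F(x)\chi+3\chi(x)f_{xx}\bigr)$. Subtracting \eqref{eq:one},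
\begin{align}
L_xhf_{xx}&=-\tfrac16F(x)\chi+(\tfrac12-2a)\chi(x)f_{xx},\label{eq:h}\\
L_xh^Tf_{xx}&=(\tfrac13-a)F(x)\chi-a\chi(x)f_{xx}.\label{eq:hT}
\end{align}

If $\chi=0$, then \eqref{eq:h} gives $hf_{xx}=0$ on $W^\circ$, hence on $W$, so $h=0$ and $A=0$. Thus $A\mapsto\chi^A$ is injective on $\Xi^a_Y$ for every $a$. This is the step that fails for the cones of Example~\ref{ex:degenerate}.

The term $F(x)\chi$ is not visibly in the image of $L_x$, so we eliminate it. In $(2-6a)\eqref{eq:h}+\eqref{eq:hT}$ it cancels, and the coefficient of $\chi(x)f_{xx}$ is $(2-6a)(\frac12-2a)-a=(6a-1)(2a-1)$. Since $f_{xx}=L_xx$, we can cancel $L_x$ on $W^\circ$ and get, by density on all of $W$,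
\begin{equation}\label{eq:M}
Mf_{xx}=(6a-1)(2a-1)\chi(x)x,\qquad M=(2-6a)h+h^T .
\end{equation}

\emph{The case $a\neq\frac12,\frac16$.} Suppose $A\neq0$, so $\chi\neq0$. The vectors $\chi(x)x$ span $W$, so $M$ is surjective and hence invertible. Then $F(x)=f_{xx}(x)=(6a-1)(2a-1)\chi(x)\,(M^{-1}x)(x)$ is reducible, a contradiction.

\emph{The case $a=\frac16$.} Suppose $A\neq0$, so $\chi\neq0$. Now \eqref{eq:M} says only that $h^T=-h$, and \eqref{eq:hT} repeats \eqref{eq:h}, which reads $L_xhf_{xx}=\frac16\bigl(\chi(x)f_{xx}-F(x)\chi\bigr)$. If $h=0$, evaluating at $w$ with $\chi(w)=1$ gives $F(x)=\chi(x)f(x,x,w)$, which is reducible. So $h\neq0$. The extra information comes from the symmetry of the higher derivatives of $G$. Put $y=\frac12L_x^{-1}\chi$. Applying $L_x^{-1}$ and using $F=\frac32G$ gives $hp=-\frac12Gy+\frac16\chi(x)x$ on $\Omega$, that is, by Lemma~\ref{lem:potential},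
\[
\pi'(hp)=-\tfrac12\,G\,\partial_{\pi'}\partial_\chi G+\tfrac16\,\partial_\chi G\,\partial_{\pi'}G\qquad(\pi'\in W^*).
\]
Apply $\partial_\pi$ and subtract the same identity with $\pi$ and $\pi'$ exchanged. The terms containing $\partial_\pi\partial_{\pi'}\partial_\chi G$ and $\partial_\pi\partial_{\pi'}G$ cancel, the left side becomes $2\pi'(h\pi)$ by skew-symmetry, and the right side becomes $(-\frac12-\frac16)\bigl(\pi(x)\pi'(y)-\pi'(x)\pi(y)\bigr)$. Hence at every point of $\Omega$
\[
h\pi=-\tfrac13\bigl(\pi(x)\,y-\pi(y)\,x\bigr)\qquad(\pi\in W^*).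
\]
Since $h\neq0$, the vectors $x$ and $y$ are linearly independent, and the image of $h$ is the plane that they span. So the open set $\psi(\Omega)$ lies in the fixed plane $\operatorname{im}h$, which is impossible because $\dim W\ge3$.

\emph{The case $a=\frac12$.} Here \eqref{eq:M} says $h^T=h$, and \eqref{eq:diag} is \eqref{eq:main}. Conversely, let $h$ be symmetric and let \eqref{eq:main} hold. Differentiating in the direction $w$ gives $4B(f_{xx},f_{xw})=-\frac23\chi(w)F(x)-2\chi(x)f_{xx}(w)$, which is \eqref{eq:one} for $a=\frac12$. Hence $A_{uv}=\frac12\chi(u)v+\frac12\chi(v)u+hf_{uv}$ lies in $\Xi^{1/2}_Y$, with $\chi^A=\chi$ and $h^A=h$. The two constructions are linear and inverse to each other. \qed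

\section{Expansion in the direction $\chi$}\label{sec:expansion}

Let $A\in\Xi^{1/2}_Y$ correspond to $(h,\chi)$. We fix the notation
\[
B(p,p')=p(hp'),\qquad \eta=h\chi\in W,\qquad \beta=\chi(\eta),\qquad U=\operatorname{im}h .
\]
The form $B$ is symmetric, so $\chi(hp)=p(\eta)$, and \eqref{eq:main} can be written
\begin{equation}\label{eq:grad}
B(dF,dF)=-6\chi F .
\end{equation}
On $U$ the formula $b(hp,hp')=B(p,p')$ defines a nondegenerate symmetric form: it says that $b(hp,u)=p(u)$ for $u\in U$, and the right side depends only on $hp$ by symmetry. In particular $b(\eta,u)=\chi(u)$.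

Equation \eqref{eq:main} is a scalar identity of degree $4$, and we want vector identities of low degree, such as a formula for $f_{\eta,u}$. On $\Omega$ its left side is the polynomial $B(p,p)$, and its right side is $-G\,\partial_\chi G$. So the right function to consider is $N=G^2$. For the symmetric determinant, with $W^*=W$ by the trace form, $3p$ is the adjugate matrix of $x$ and $N=\frac49(\det x)^2=12\det p$ is a cubic polynomial. In general we obtain only that $N$ is polynomial along the lines parallel to $\chi$, and this suffices.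

\begin{lemma}\label{lem:K}
For all $p\in W^*$,
\begin{equation}\label{eq:K3}
f_{\eta,hp}=-\tfrac12\chi(hp)\,\chi-\tfrac16\beta\,p .
\end{equation}
For $p\in\Omega$ the vector $\rho=\nabla N(p)$ satisfies $\chi(\rho)=-2B(p,p)$ and
\begin{equation}\label{eq:K2}
4f_{hp,hp}-f_{\eta,\rho}=-2B(p,p)\,\chi-2\chi(hp)\,p .
\end{equation}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:potential}, $\nabla N=2Gx$. Together with \eqref{eq:main} this gives on $\Omega$
\begin{equation}\label{eq:N}
\partial_\chi N=\tfrac43F(x)\chi(x)=-2B(p,p),\qquad f_{\nabla N,\nabla N}=4G^2f_{xx}=4Np .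
\end{equation}
The first identity contains the claim about $\chi(\rho)$. Integrating it along the line $p+s\chi$, where $B(p+s\chi,p+s\chi)=B(p,p)+2sp(\eta)+s^2\beta$, we get for small $s$, locally uniformly in $p$,
\[
N(p+s\chi)=N(p)-2B(p,p)s-2p(\eta)s^2-\tfrac23\beta s^3 .
\]
Taking the gradient in $p$ gives $\nabla N(p+s\chi)=\rho-4s\,hp-2s^2\eta$. Now evaluate the second identity of \eqref{eq:N} at $p+s\chi$. Both sides are polynomials in $s$. The coefficients of $s^3$ give
\[
16f_{\eta,hp}=-8p(\eta)\chi-\tfrac83\beta p ,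
\]
and those of $s^2$ give $16f_{hp,hp}-4f_{\eta,\rho}=-8B(p,p)\chi-8p(\eta)p$. These are \eqref{eq:K3} and \eqref{eq:K2} on $\Omega$, and \eqref{eq:K3} extends to $W^*$ because it is linear in $p$.
\end{proof}

\begin{proposition}\label{prop:inv}
The map $h$ is invertible if and only if $\beta\neq0$.
\end{proposition}

\begin{proof}
If $\beta\neq0$ and $hp=0$, then \eqref{eq:K3} gives $p=0$. Conversely, let $h$ be invertible and suppose $\beta=0$. Then \eqref{eq:K3} gives $f_{\eta,v}=-\frac12\chi(v)\chi$ for all $v\in W$, in particular $f_{\eta,\rho}=B(p,p)\chi$. With $u=hp$, \eqref{eq:K2} becomes $4f_{uu}=-b(u,u)\chi-2\chi(u)p$. Evaluating at $u$ and using $p(u)=b(u,u)$, we find $F(u)=-\frac34\chi(u)b(u,u)$ on the open set $h(\Omega)$, hence on $W$. This contradicts irreducibility.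
\end{proof}

\section{The case $\beta\neq0$: Jordan algebras}\label{sec:jordan}

\subsection*{Background}
A \emph{Jordan algebra} is a commutative, not necessarily associative algebra $J$ with $(x^2y)x=x^2(yx)$ for all $x,y$; equivalently, multiplication by $x$ commutes with multiplication by $x^2$. Let $J$ be finite-dimensional over $\mathbb{C}$ with unit $\mathbf{1}$. The subalgebra $\mathbb{C}[x]$ generated by $\mathbf{1}$ and $x$ is associative. The \emph{degree} of $J$ is the degree of its generic minimal polynomial, that is, the maximum of $\dim\mathbb{C}[x]$. By the classification of simple Jordan algebras (Albert; see \cite{Jacobson}), a simple $J$ of degree at most $3$ is one of the following.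
\begin{itemize}
\item Degree $1$: $J=\mathbb{C}$.
\item Degree $2$: a spin factor $\mathbb{C}\mathbf{1}\oplus V$, $\dim V\ge2$, with $vv'=q(v,v')\mathbf{1}$ for a nondegenerate symmetric form $q$ on $V$.
\item Degree $3$: the algebra $H_3(\mathbb{D})$ of Hermitian $3\times3$ matrices over a complex composition algebra $\mathbb{D}$ of dimension $1,2,4$ or $8$, with the symmetrized matrix product. Every element satisfies $x^3-\sigma_1(x)x^2+\sigma_2(x)x-n(x)\mathbf{1}=0$ with forms $\sigma_1,\sigma_2,n$ of degrees $1,2,3$, and the generic norm $n$ is, in the four cases, the cubic form listed in (S3).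
\end{itemize}

\subsection*{Proof of Theorem~\ref{thm:severi}}
Conditions (c) and (d) are equivalent by Proposition~\ref{prop:inv}, and (a) implies (b) by (S1). Assume (b). The injection $A\mapsto\chi^A$ of Theorem~\ref{thm:half} is then onto $W^*$. Choose $x$ with $F(x)\neq0$ and $A$ with $\chi^A=f_{xx}$. Then \eqref{eq:main} gives $\chi^A(h^A\chi^A)=-\frac23F(x)^2\neq0$, which is (d).

It remains to prove that (d) implies (a). Let $\beta\neq0$, so that $h$ is invertible, and write the product as $xy=A_{xy}=\frac12\chi(x)y+\frac12\chi(y)x+hf_{xy}$; multiplication by $x$ is $A_x$. We show that $J=(W,A)$ is a simple Jordan algebra of degree $3$ with norm proportional to $F$. Only Steps 1 and 2 use the special form of $A$; the later steps use \eqref{eq:weight} and the irreducibility of $F$.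

\emph{Step 1: unit.} By \eqref{eq:K3},
\[
\eta\,(hp)=\tfrac12\beta\,hp+\tfrac12\chi(hp)\eta-\tfrac12\chi(hp)\eta-\tfrac16\beta\,hp=\tfrac13\beta\,hp .
\]
As $h$ is onto, $\mathbf{1}=3\eta/\beta$ is a unit. Taking $p=\chi$ in \eqref{eq:K3} gives $f_{\eta\eta}=-\frac23\beta\chi$, so $F(\eta)=-\frac23\beta^2$ and $F(\mathbf{1})=-18/\beta\neq0$. Put $\nu=F/F(\mathbf{1})$, $T=\chi$ and $\tau(x,y)=T(xy)$. Then \eqref{eq:weight} reads
\begin{equation}\label{eq:norm}
d\nu_x(wx)=T(w)\nu(x).
\end{equation}

\emph{Step 2: $\tau$ is nondegenerate.} We have $\tau(x,y)=\chi(x)\chi(y)+f(\eta,x,y)$, so \eqref{eq:K3} gives $\tau(hp,y)=\frac12\chi(hp)\chi(y)-\frac16\beta p(y)$. If $\tau(hp,\cdot)=0$, then $\chi(hp)=\tau(hp,\mathbf{1})=0$, and then $p=0$.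

\emph{Step 3: $\tau$ is associative, $\tau(zw,y)=\tau(w,zy)$.} Let $\lambda=\log\nu$ near $\mathbf{1}$, with derivatives $\lambda',\lambda'',\lambda'''$. By \eqref{eq:norm}, $\lambda'_x(wx)=T(w)$. Differentiating in $x$ in the directions $y$ and then $z$ gives
\[
\lambda''_x(wx,y)+\lambda'_x(wy)=0,\qquad\lambda'''_x(wx,y,z)+\lambda''_x(wz,y)+\lambda''_x(wy,z)=0 .
\]
At $x=\mathbf{1}$ we obtain $\lambda'_{\mathbf{1}}=T$, $\lambda''_{\mathbf{1}}=-\tau$ and $\lambda'''_{\mathbf{1}}(w,y,z)=\tau(wz,y)+\tau(wy,z)$. The left side and the term $\tau(wy,z)$ are symmetric in $w$ and $y$, hence so is $\tau(wz,y)$.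

\emph{Step 4: the cubic equation.} Define the quadratic map $x\mapsto x^\#$ by $\tau(x^\#,y)=d\nu_x(y)$; it plays the role of the adjugate matrix. By Step 3 and \eqref{eq:norm}, $\tau(xx^\#,w)=\tau(x^\#,xw)=\nu(x)T(w)=\tau(\nu(x)\mathbf{1},w)$, so $xx^\#=\nu(x)\mathbf{1}$. To express $x^\#$ by powers of $x$, apply this to $x+s\mathbf{1}$. From $\nu=e^\lambda$ we get $d\nu_{\mathbf{1}}=T$ and $D^2\nu_{\mathbf{1}}(x,y)=T(x)T(y)-\tau(x,y)$. Since $\nu$ is a cubic form,
\begin{gather*}
\nu(x+s\mathbf{1})=s^3+s^2T(x)+sS(x)+\nu(x),\qquad S(x)=\tfrac12\bigl(T(x)^2-\tau(x,x)\bigr),\\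
d\nu_{x+s\mathbf{1}}(y)=d\nu_x(y)+s\bigl(T(x)T(y)-\tau(x,y)\bigr)+s^2T(y).
\end{gather*}
The second line says $(x+s\mathbf{1})^\#=x^\#+s(T(x)\mathbf{1}-x)+s^2\mathbf{1}$. The coefficient of $s$ in $(x+s\mathbf{1})(x+s\mathbf{1})^\#=\nu(x+s\mathbf{1})\mathbf{1}$ gives $x^\#+T(x)x-x^2=S(x)\mathbf{1}$. Hence $x^\#=x^2-T(x)x+S(x)\mathbf{1}$ and, with $x^3=x\cdot x^2$,
\begin{equation}\label{eq:cubic}
x^3-T(x)x^2+S(x)x-\nu(x)\mathbf{1}=0 .
\end{equation}

\emph{Step 5: the Jordan identity.} We need $[A_x,A_{x^2}]=0$, and \eqref{eq:cubic} yields a formula for $A_{x^2}$. Write $T=T(x)$, $S=S(x)$ and differentiate \eqref{eq:cubic} in the direction $y$: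
\[
x^2y+2x(xy)-T(y)x^2-2T\,xy+\bigl(T\,T(y)-\tau(x,y)\bigr)x+Sy-\tau(x^\#,y)\mathbf{1}=0 .
\]
Let $u\otimes v^*$ denote the operator $y\mapsto\tau(v,y)u$. Since $T(y)=\tau(\mathbf{1},y)$, this says $A_{x^2}=-2A_x^2+2TA_x-S\,\mathrm{Id}+R$ with
\[
R=x^2\otimes\mathbf{1}^*-T\,x\otimes\mathbf{1}^*+x\otimes x^*+\mathbf{1}\otimes(x^2)^*-T\,\mathbf{1}\otimes x^*+S\,\mathbf{1}\otimes\mathbf{1}^* .
\]
By Step 3, $[A_x,u\otimes v^*]=(xu)\otimes v^*-u\otimes(xv)^*$. The six terms of $R$ contribute, in order,
\begin{gather*}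
x^3\otimes\mathbf{1}^*-x^2\otimes x^*,\qquad -T\,x^2\otimes\mathbf{1}^*+T\,x\otimes x^*,\qquad x^2\otimes x^*-x\otimes(x^2)^*,\\
x\otimes(x^2)^*-\mathbf{1}\otimes(x^3)^*,\qquad -T\,x\otimes x^*+T\,\mathbf{1}\otimes(x^2)^*,\qquad S\,x\otimes\mathbf{1}^*-S\,\mathbf{1}\otimes x^* .
\end{gather*}
The terms without $\mathbf{1}$ cancel in pairs. With $c=x^3-Tx^2+Sx=\nu(x)\mathbf{1}$, the sum of the others is $c\otimes\mathbf{1}^*-\mathbf{1}\otimes c^*=0$. So $[A_x,A_{x^2}]=[A_x,R]=0$, and $J$ is a unital Jordan algebra, of degree at most $3$ by \eqref{eq:cubic}.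

\emph{Step 6: $J$ is simple.} Let $E(x)=e^{A_x}\mathbf{1}$. By \eqref{eq:norm}, $\frac{d}{ds}\nu(E(sx))=T(x)\nu(E(sx))$, so
\begin{equation}\label{eq:exp}
\nu(E(x))=e^{T(x)} .
\end{equation}
If $x^2=0$, then $E(sx)=\mathbf{1}+sx$, so $e^{sT(x)}$ is a polynomial in $s$ and $T(x)=0$.

Let $J_1$ be an ideal with $0\neq J_1\neq J$, and let $J_2\neq0$ be its orthogonal complement for $\tau$, an ideal by Step 3. Let $z\in J_1\cap J_2$ and $y\in J$, and put $x=zy\in J_1\cap J_2$. For all $w$ we have $\tau(x^2,w)=\tau(x,xw)=0$, because $x\in J_2$ and $xw\in J_1$. So $x^2=0$ and $\tau(z,y)=T(x)=0$. Hence $z=0$, $J=J_1\oplus J_2$ and $J_1J_2=0$. Write $\mathbf{1}=\mathbf{1}_1+\mathbf{1}_2$; then $\mathbf{1}_i$ is a unit of $J_i$. For $x_i\in J_i$ the operator $A_{x_i}$ preserves $J_i$ and kills the other summand. With $y_i=e^{A_{x_i}}\mathbf{1}_i\in J_i$ we therefore have $E(x_1+x_2)=y_1+y_2$, $E(x_1)=y_1+\mathbf{1}_2$ and $E(x_2)=\mathbf{1}_1+y_2$, and \eqref{eq:exp} gives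
\[
\nu(y_1+y_2)=\nu(y_1+\mathbf{1}_2)\,\nu(\mathbf{1}_1+y_2).
\]
The map $x_i\mapsto y_i$ has differential $\mathrm{Id}_{J_i}$ at $0$, so the identity holds near $\mathbf{1}$, hence as an identity of polynomials. The factor in $y_i$ has differential $T|_{J_i}$ at $\mathbf{1}_i$, and $T|_{J_i}=0$ would give $\tau(J_i,J)=T(J_iJ)=0$, contrary to Step 2. So both factors are nonconstant and $\nu$ is reducible, a contradiction.

\emph{Step 7: conclusion.} The case $J=\mathbb{C}$ is excluded by $\dim W\ge3$. Suppose $J$ is a spin factor and $x=\alpha\mathbf{1}+v$ with $v\neq0$. From $(x-\alpha\mathbf{1})^2=q(v,v)\mathbf{1}$, the minimal polynomial of $x$ is $X^2-2\alpha X+\alpha^2-q(v,v)$. It divides $X^3-TX^2+SX-\nu$ by \eqref{eq:cubic}, the quotient is $X-(T-2\alpha)$, and so $\nu(x)=\bigl(\alpha^2-q(v,v)\bigr)\bigl(T(x)-2\alpha\bigr)$ is reducible, a contradiction. Hence $J\cong H_3(\mathbb{D})$. For $x$ in a dense open set the elements $\mathbf{1},x,x^2$ are linearly independent, so comparing \eqref{eq:cubic} with the cubic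 equation of $H_3(\mathbb{D})$ gives $\nu=n$. By (S3), $Y$ is a Severi cubic. \qed

\begin{remark}
Irreducibility cannot be dropped in Step 6. For $F=x_1x_2x_3$ and the componentwise product $A$ on $\mathbb{C}^3$ one has $\chi^A(w)=w_1+w_2+w_3$, and the first component of $A_{xx}-\chi^A(x)x$ is $-x_1x_3-x_1x_2=-\partial_2F-\partial_3F$. By symmetry, \eqref{eq:xi} holds with $a=\frac12$ and the invertible map $h^A(p)=-3(p_2+p_3,\,p_1+p_3,\,p_1+p_2)$.
\end{remark}

\section{The case $\eta=0$}\label{sec:zero}

\begin{proof}[Proof of Theorem~\ref{thm:zero}]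
If $F$ has the stated form, then $Z\neq0$ and the nondegeneracy of $\langle\ell(\cdot),u_0\rangle$ force $\ell\neq0$, and Proposition~\ref{prop:family} shows that $Y$ is irreducible with nonzero Hessian and carries the required $A$.

Conversely, let $0\neq A\in\Xi^{1/2}_Y$ with $\eta=0$. Then $\chi\neq0$ by Theorem~\ref{thm:half}, and $U\neq0$ by \eqref{eq:grad}. Since $\chi(hp)=p(\eta)=0$, we have $U\subset\ker\chi$. In \eqref{eq:K2} the unknown vector $\rho$ drops out, leaving
\[
f_{uu}=-\tfrac12b(u,u)\chi
\]
for $u$ in the open subset $h(\Omega)$ of $U$, hence for all $u\in U$. Put $\langle\,,\rangle=-\frac32b$ and choose a complement $Z'$ of $U$ in $W$. In the expansion $F(u+z)=F(u)+3f(u,u,z)+3f(u,z,z)+F(z)$, with $u\in U$ and $z\in Z'$, the first term is $0$ and the second is $\chi(z)\langle u,u\rangle$. The third is linear in $u$, so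
\[
F(u+z)=\chi(z)\langle u,u\rangle+2\langle l(z),u\rangle+F(z)
\]
for a quadratic map $l\colon Z'\to U$. We now use \eqref{eq:grad} to determine $F(z)$. The restriction of $dF$ to $U$ is $2\langle\chi(z)u+l(z),\cdot\rangle=-3b(\chi(z)u+l(z),\cdot)$, so $h(dF)=-3(\chi(z)u+l(z))$ and $B(dF,dF)=-6\langle\chi(z)u+l(z),\chi(z)u+l(z)\rangle$. Thus
\[
\chi F=\langle\chi(z)u+l(z),\,\chi(z)u+l(z)\rangle .
\]
Choose $z_0\in Z'$ with $\chi(z_0)=1$, let $Z=Z'\cap\ker\chi$, and write $z=tz_0+\zeta$ with $\zeta\in Z$. With $\ell=l|_Z$ we have $l(z)=t^2l(z_0)+2t\,l(z_0,\zeta)+\ell(\zeta)$, and the part divisible by $t$ can be absorbed into $u$: in the linear coordinates $(t,\zeta,u')$ with $u'=u+t\,l(z_0)+2l(z_0,\zeta)$ we have $\chi(z)u+l(z)=tu'+\ell(\zeta)$, so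
\[
tF=t^2\langle u',u'\rangle+2t\langle\ell(\zeta),u'\rangle+\langle\ell(\zeta),\ell(\zeta)\rangle .
\]
Setting $t=0$ gives $\langle\ell,\ell\rangle\equiv0$, and dividing by $t$ gives the stated form of $F$. By Proposition~\ref{prop:family}(ii), $\dim U\ge3$ and $\ell\neq0$, so $Z\neq0$, and (iii) gives the nondegeneracy condition.
\end{proof}

\section{The bound $\dim W\ge5$}\label{sec:dim}

\begin{proof}[Proof of Theorem~\ref{thm:dim}]
By Theorem~\ref{thm:half} there is $0\neq A\in\Xi^{1/2}_Y$, and $\chi\neq0$. Suppose $\dim W\le4$. Severi cubics have $\dim W\ge6$, so by Theorem~\ref{thm:severi} the map $h$ is not invertible and $\beta=0$. The cubics of Theorem~\ref{thm:zero} have $\dim W\ge1+1+3$, so $\eta\neq0$. This is the intermediate type, and in dimension at most $4$ equation \eqref{eq:grad} can be solved explicitly.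

First, $\operatorname{rank}h\ge3$. Otherwise the quadratic form $B(p,p)$ is a product $p(v)p(v')$ with $v,v'\in W$, and \eqref{eq:grad} reads $(\partial_vF)(\partial_{v'}F)=-6\chi F\neq0$; the irreducible cubic $F$ would divide one of two nonzero quadratic forms. Hence $\dim W=4$ and $\dim U=3$.

The vector $\eta\in U$ is isotropic, since $b(\eta,\eta)=\beta=0$. Choose a basis $u_1,u_2=\eta,u_3$ of $U$ with $b(u_1,u_2)=b(u_3,u_3)=1$ and all other products zero. As $\chi(u)=b(\eta,u)$, the values of $\chi$ on this basis are $1,0,0$. The hyperplanes $\ker\chi$ and $U$ are thus distinct, and we choose $w\in\ker\chi\setminus U$. Write $x=ru_1+yu_2+cu_3+zw$, so that $\chi(x)=r$. From $b(hp,u)=p(u)$ we get $hp=p(u_2)u_1+p(u_1)u_2+p(u_3)u_3$, and \eqref{eq:grad} becomes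
\begin{equation}\label{eq:pde}
2F_rF_y+F_c^2=-6rF ,
\end{equation}
with subscripts denoting partial derivatives. By \eqref{eq:K3} with $\beta=0$ we have $f_{\eta,u}=-\frac12\chi(u)\chi$ for $u\in U$, so $f(\eta,u,u)=-\frac12\chi(u)^2$ and $f(\eta,u,w)=0$. Therefore
\[
F_y=3f(\eta,x,x)=-\tfrac32r^2+\kappa z^2=:Q\neq0
\]
for some $\kappa\in\mathbb{C}$, and $F=yQ+E(r,c,z)$. Since $Q_r=-3r$, the terms containing $y$ in \eqref{eq:pde} cancel, and what remains is
\[
2QE_r-2Q_rE+E_c^2=0 .
\]
If $kc^3$ is the $c^3$ term of $E$, the coefficient of $c^4$ here is $9k^2$, so $k=0$. Write $E=E_1c^2+E_2c+E_3$ with $E_j\in\mathbb{C}[r,z]$ homogeneous of degree $j$. The coefficients of $c^2$, $c$, $1$, divided by $2Q^2$, give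
\begin{equation}\label{eq:ode}
\partial_r\frac{E_1}{Q}=-2\Bigl(\frac{E_1}{Q}\Bigr)^2,\qquad\partial_r\frac{E_2}{Q}=-2\,\frac{E_1}{Q}\,\frac{E_2}{Q},\qquad\partial_r\frac{E_3}{Q}=-\frac12\Bigl(\frac{E_2}{Q}\Bigr)^2 .
\end{equation}
To integrate these, note that a rational function of $r,z$ that is homogeneous of degree $d$ and killed by $\partial_r$ is a constant multiple of $z^d$. Below $\gamma,\delta,\epsilon$ are constants.

If $E_1=0$, the second equation gives $E_2/Q=\gamma$, and the third gives $E_3/Q=-\frac12\gamma^2r+\delta z$. Then $F=Q\cdot(y+\gamma c-\frac12\gamma^2r+\delta z)$ is reducible.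

If $E_1\neq0$, the first equation says $\partial_r(Q/E_1)=2$, so $Q=2E_1\mu$ with $\mu=r+\epsilon z$. The second becomes $\partial_r(E_2/Q)=-\mu^{-1}E_2/Q$, that is $\partial_r(\mu E_2/Q)=0$, so $E_2/Q=\gamma z/\mu$ and $E_2=2\gamma zE_1$. The third becomes $\partial_r(E_3/Q)=-\gamma^2z^2/(2\mu^2)$, so $E_3/Q=\gamma^2z^2/(2\mu)+\delta z$ and $E_3=\gamma^2z^2E_1+\delta zQ$. The linear form $E_1$ divides $Q$, $E_2$ and $E_3$, hence $F$.

Both cases contradict the irreducibility of $F$.
\end{proof}

\begin{thebibliography}{9}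

\bibitem{Hwang}
Jun-Muk Hwang, \emph{Prolongations of infinitesimal automorphisms of cubic hypersurfaces with nonzero Hessian}, arXiv:1612.09020 (2016).

\bibitem{Jacobson}
Jacobson, \emph{Structure and Representations of Jordan Algebras}.

\bibitem{Zak}
Zak, \emph{Tangents and Secants of Algebraic Varieties}.

\end{thebibliography}
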